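\title{Illumination bodies in hyperbolic space need not be convex}

\begin{abstract}
The illumination body of a convex body $K$ at level $\delta$ consists of the points $x$ for which the convex hull of $x$ and $K$ exceeds $K$ in volume by at most $\delta$. It is convex in Euclidean space and in the hyperbolic plane. We show that convexity fails in hyperbolic space of every dimension $n\ge 3$, already for arbitrarily small simplices with compact illumination bodies, and that it fails in positive curvature for every $n\ge2$. This determines the space forms in which all illumination bodies are convex. We also show that in hyperbolic space of dimension $n\ge3$ every level $\delta>0$ admits a polytope whose illumination body is not convex. The proofs use the expansion of the volume density in a projective model and a second variation formula that involves only the horizon of the body.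
\end{abstract}

\section{Introduction}

For $\lambda\in\mathbb R$ and $n\ge2$ let $\mathrm{Sp}^n(\lambda)$ be the real space form of dimension $n$ and curvature $\lambda$, that is, the simply connected complete Riemannian $n$-manifold of constant sectional curvature $\lambda$. Thus $\mathrm{Sp}^n(0)=\mathbb R^n$, $\mathrm{Sp}^n(-1)=\mathbb H^n$, and $\mathrm{Sp}^n(1)$ is the unit sphere. We write $\operatorname{vol}$ for the Riemannian volume. A \emph{convex body} is a compact, geodesically convex set with nonempty interior. For $\lambda>0$ we require convex bodies to lie in an open hemisphere, and we call a set geodesically convex if it contains the minimal geodesic between any two of its points that are not antipodal.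

For a convex body $K$ and a point $x$ let $[x,K]$ be the geodesic convex hull of $\{x\}\cup K$, and put
\[
f_K(x)=\operatorname{vol}\bigl([x,K]\setminus K\bigr)=\operatorname{vol}[x,K]-\operatorname{vol}K .
\]
If a light source is placed at $x$, then $[x,K]\setminus K$ is the region between the source and the part of $\partial K$ that it illuminates. The \emph{illumination body} of $K$ at level $\delta>0$ is the sublevel set
\[
\mathcal I^\lambda_\delta(K)=\{x\in\mathrm{Sp}^n(\lambda): f_K(x)\le\delta\}.
\]

Let $\lambda\le0$. If $p\in K$ and $y$ lies on the segment from $p$ to $x$, then $[y,K]\subset[x,K]$ and $f_K(y)\le f_K(x)$. So $\mathcal I^\lambda_\delta(K)$ is star-shaped with respect to every point of $K$. If $K$ is a ball, then $f_K$ depends only on the distance from the center, and $\mathcal I^\lambda_\delta(K)$ is a concentric ball or the whole space. It is known that illumination bodies are convex in Euclidean space, and that in the hyperbolic plane $\mathcal I^{-1}_\delta(K)$ is convex for every convex body $K$ and every $\delta>0$. The following question is posed in \cite{ABW}.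

\begin{quote}
\emph{Let $n\ge3$ and $\lambda\le0$. Is $\mathcal I^\lambda_\delta(K)$ geodesically convex for every convex body $K\subset\mathrm{Sp}^n(\lambda)$ and every $\delta>0$?}
\end{quote}

For $\lambda<0$ and large $\delta$ the set $\mathcal I^\lambda_\delta(K)$ may be unbounded; the question concerns convexity only. Balls, the plane and the flat case all suggest the answer yes, and one would expect trouble least of all from small bodies, whose geometry is nearly Euclidean. The answer is no, and small bodies already show it.

\begin{theorem}\label{thm:small}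
Let $n\ge3$ and $\lambda<0$. Every ball in $\mathrm{Sp}^n(\lambda)$ contains a geodesic $n$-simplex $K$ for which there are $\delta>0$ and points $x_+,x_-\in\mathcal I^\lambda_\delta(K)$ such that $\mathcal I^\lambda_\delta(K)$ is compact and does not contain the midpoint of the geodesic segment $x_+x_-$. The failure of convexity is stable: it persists for all levels in an open interval around $\delta$ and for all convex bodies close to $K$ in the Hausdorff metric, in particular for smooth strictly convex ones.
\end{theorem}

\begin{theorem}\label{thm:class}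
Let $n\ge2$ and $\lambda\in\mathbb R$. All illumination bodies of all convex bodies in $\mathrm{Sp}^n(\lambda)$ are geodesically convex if and only if $\lambda=0$, or $n=2$ and $\lambda<0$.
\end{theorem}

\begin{theorem}\label{thm:all}
Let $n\ge3$ and $\lambda<0$. For every $\delta>0$ there is a convex polytope $K\subset\mathrm{Sp}^n(\lambda)$ such that $\mathcal I^\lambda_\delta(K)$ is not geodesically convex.
\end{theorem}

The reason is that Euclidean convexity has no room to spare. For a Euclidean polytope the function $f_K$ is convex but piecewise affine (Section~\ref{sec:models}), so its level sets have flat pieces. Curvature bends a flat piece slightly, and the direction of the bending is decided by a second moment (Section~\ref{sec:small}). For $\lambda>0$ the simplest configuration bends the wrong way. For $\lambda<0$ the plane always bends the right way at this order, but a twisted tetrahedron does not (Section~\ref{sec:twist}); this gives Theorems~\ref{thm:small} and~\ref{thm:class}. The levels $\delta$ obtained in this way are small, and hyperbolic space has no dilations to enlarge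 them. For Theorem~\ref{thm:all} we replace the expansion by an exact formula for the second derivative of $f_K$ along a geodesic (Section~\ref{sec:horizon}) and push the body toward the sphere at infinity while keeping that derivative negative (Section~\ref{sec:all}).

\section{Projective models and pyramids over facets}\label{sec:models}

\subsection*{The models}
For $\lambda\ne0$ the space $\mathrm{Sp}^n(\lambda)$ is $\mathrm{Sp}^n(\pm1)$ with the metric multiplied by $1/|\lambda|$. This keeps the geodesics and multiplies all volumes by one constant, so it suffices to treat $\lambda=\pm1$.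

For $\lambda=-1$ we use the Klein model, the open unit ball $\mathbb B\subset\mathbb R^n$; for $\lambda=1$ the gnomonic model $\mathbb R^n$ of an open hemisphere. In both, geodesics are Euclidean line segments, so convexity, convex hulls and polytopes have their Euclidean meaning, and the volume has the density
\begin{equation}\label{eq:density}
D_\lambda(y)=(1+\lambda|y|^2)^{-(n+1)/2}
\end{equation}
with respect to Lebesgue measure, which we denote by $|\cdot|$. Orthogonal linear maps are isometries. In particular $y\mapsto-y$ exchanges $x$ and $-x$, so $0$ is the geodesic midpoint of $x$ and $-x$.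

\subsection*{Hausdorff convergence}
On compact subsets of a model the Riemannian and the Euclidean distance are comparable, so they define the same Hausdorff convergence. Taking convex hulls does not increase the Euclidean Hausdorff distance $d_H$. Lebesgue measure of the symmetric difference of two convex bodies tends to $0$ with their Hausdorff distance, and $D_\lambda$ is locally bounded, so $\operatorname{vol}$ is continuous on convex bodies. Hence $f_K(x)$ is continuous in $(x,K)$. We also use two facts about compact convex sets $L_k\to L$ in $\mathbb R^n$ and a compact set $A$.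
\begin{itemize}
\item[(H1)] If $A\subset\operatorname{int}L$, then $A\subset\operatorname{int}L_k$ for large $k$. Indeed, let $L$ contain the closed $r$-neighborhood of $A$. If $a\in A\setminus\operatorname{int}L_k$, then $L_k\subset\{y:u\cdot y\le u\cdot a\}$ for a unit vector $u$, and $a+ru\in L$ has distance at least $r$ from $L_k$.
\item[(H2)] If $A\cap L=\emptyset$, then $A\cap L_k=\emptyset$ as soon as $d_H(L_k,L)<\operatorname{dist}(A,L)$.
\end{itemize}

All our counterexamples come from a comparison of three values of $f_K$.

\begin{lemma}[midpoint test]\label{lem:mid}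
Let $\lambda=\pm1$ and suppose that $f_K(x)<f_K(0)$ and $f_K(-x)<f_K(0)$ in the model. Fix $\delta_1<\delta_2$ strictly between $\max f_K(\pm x)$ and $f_K(0)$. Then for all $\delta\in(\delta_1,\delta_2)$ and all convex bodies $K'$ sufficiently close to $K$, the set $\mathcal I^\lambda_\delta(K')$ contains $x$ and $-x$ but not their midpoint $0$.
\end{lemma}

\begin{proof}
By continuity, $f_{K'}(\pm x)<\delta_1$ and $f_{K'}(0)>\delta_2$ for $K'$ close to $K$.
\end{proof}

\subsection*{Pyramids over visible facets}
Let $P=\{\ell_1\ge0,\dots,\ell_k\ge0\}\subset\mathbb R^n$ be an $n$-polytope with facets $F_i=P\cap\{\ell_i=0\}$, where the $\ell_i$ are affine functions. The facet $F_i$ is \emph{visible} from $x$ if $\ell_i(x)<0$.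

\begin{lemma}\label{lem:pyr}
The set $[x,P]\setminus P$ is the union of the sets $\operatorname{conv}(x,F_i)\setminus F_i$ over the facets $F_i$ visible from $x$, and two of these sets intersect in a null set. If $P$ is a simplex with vertices $p_i$, $F_i$ is the facet opposite $p_i$, and $\beta_i(x)$ are the barycentric coordinates of $x$, then $F_i$ is visible from $x$ if and only if $\beta_i(x)<0$, and $|\operatorname{conv}(x,F_i)|=|\beta_i(x)|\,|P|$.
\end{lemma}

\begin{proof}
Let $y\in[x,P]\setminus P$. Then $x\notin P$, and $y$ lies on a segment from $x$ to a point of $P$. Let $p$ be the first point of $P$ on this segment, so that $y\in[x,p)$. The points of $[x,p)$ are outside $P$, so some $\ell_i$ is negative at points of $[x,p)$ arbitrarily close to $p$. Then $\ell_i(p)=0$, and $\ell_i(x)<0$ because $\ell_i$ is affine. Thus $F_i$ is visible, $p\in F_i$ and $y\in\operatorname{conv}(x,F_i)\setminus F_i$. Conversely, if $F_i$ is visible, then $\ell_i<0$ on $\operatorname{conv}(x,F_i)\setminus F_i$, so this subset of $[x,P]$ does not meet $P$.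

Let $F_i\ne F_j$ be visible and let $y\ne x$ lie in both pyramids. The ray from $x$ through $y$ contains points $p_i'\in F_i$ and $p_j'\in F_j$. If $p_i'$ came strictly before $p_j'$, then $\ell_j(x)<0=\ell_j(p_j')$ would give $\ell_j(p_i')<0$, although $p_i'\in P$. The same holds with $i$ and $j$ exchanged, so $p_i'=p_j'$. Hence the pyramids intersect in $\{x\}\cup\operatorname{conv}(x,F_i\cap F_j)$, which has dimension at most $n-1$.

For a simplex, $\beta_i$ is a positive multiple of $\ell_i$. The volume $|P|$ is $1/n!$ times the absolute value of the determinant with columns $(p_j,1)$, and replacing the $i$th column by $(x,1)=\sum_j\beta_j(x)(p_j,1)$ multiplies the determinant by $\beta_i(x)$.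
\end{proof}

\subsection*{The Euclidean case}
Normalize $|\nabla\ell_i|=1$. Then $-\ell_i(x)$ is the height of the pyramid over a visible facet, and Lemma~\ref{lem:pyr} gives
\begin{equation}\label{eq:euclid}
\bigl|[x,P]\setminus P\bigr|=\frac1n\sum_{i=1}^k\operatorname{area}(F_i)\,\max\{0,-\ell_i(x)\}.
\end{equation}
This is a convex function of $x$. Polytopes are dense among convex bodies and pointwise limits of convex functions are convex, so the Euclidean $f_K$ is convex for every $K$; this recovers the convexity of Euclidean illumination bodies. But \eqref{eq:euclid} is affine on each cell of the arrangement of facet hyperplanes. Inside a cell the Euclidean term cannot decide the midpoint test, and the next term will.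

\begin{lemma}\label{lem:moment}
For an $n$-simplex $T\subset\mathbb R^n$ with vertices $q_0,\dots,q_n$,
\[
\int_T|y|^2\,dy=\frac{|T|}{(n+1)(n+2)}\,M(T),\qquad M(T)=\sum_i|q_i|^2+\Bigl|\sum_iq_i\Bigr|^2 .
\]
\end{lemma}

\begin{proof}
Let $\beta_0,\dots,\beta_n$ be the barycentric coordinates of a uniformly distributed point of $T$. By the Dirichlet integral, the mean of $\prod\beta_i^{\alpha_i}$ is $n!\prod\alpha_i!/(n+\sum\alpha_i)!$. So the mean of $\beta_i\beta_j$ is $1/((n+1)(n+2))$ for $i\ne j$ and twice that for $i=j$. Insert this in $|y|^2=\sum_{i,j}\beta_i\beta_j\,q_i\cdot q_j$.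
\end{proof}

\section{Small bodies: shear against exchange}\label{sec:small}

The midpoint test needs $f_K$ to drop on both sides of $0$. A symmetry that exchanges $x$ and $-x$ removes all odd terms at once, so we build one into the body.

Let $K_0\subset\mathbb R^n$ be an $n$-polytope with $0\notin K_0$ such that no facet hyperplane passes through $0$ and the facets $F_i$, $i\in J$, visible from $0$ are simplices. Let $\tau_0>0$ be such that exactly these facets are visible from $\tau e_1$ for $|\tau|<\tau_0$. By \eqref{eq:euclid} the pyramid $T_i(\tau)=\operatorname{conv}(\tau e_1,F_i)$ has volume $v_i+\tau v_i'$ with constants $v_i>0$ and $v_i'$. Let $s_i$ be the sum of the first coordinates of the vertices of $F_i$, and put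
\begin{equation}\label{eq:E}
E(K_0)=\sum_{i\in J}v_i+\sum_{i\in J}v_i's_i .
\end{equation}

\begin{proposition}\label{prop:small}
Suppose in addition that $\sigma K_0=K_0$ for an orthogonal map $\sigma$ with $\sigma e_1=-e_1$. Let $\lambda=\pm1$ and fix $\tau\in(0,\tau_0)$. Then for $K=\varepsilon K_0$ and $\varepsilon\to0$,
\[
f_K(\pm\varepsilon\tau e_1)-f_K(0)=\varepsilon^{n}\Bigl(-\frac{\lambda E(K_0)}{n+2}\,\tau^2\varepsilon^2+O(\varepsilon^4)\Bigr).
\]
In particular, if $\lambda E(K_0)>0$, then $f_K(\pm\varepsilon\tau e_1)<f_K(0)$ for all small $\varepsilon$.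
\end{proposition}

\begin{proof}
Let $U_t=[te_1,K_0]\setminus K_0$ and $\mu(t)=\int_{U_t}|y|^2dy$ for $|t|<\tau_0$. Since $\sigma U_t=U_{-t}$, both $|U_t|$ and $\mu(t)$ are even. The function $|U_t|=\sum_i(v_i+tv_i')$ is affine and even, hence constant. If $S_i$ is the sum of the vertices $q$ of $F_i$, then
\[
M(T_i(t))=t^2+\sum_q|q|^2+|te_1+S_i|^2=m_i+2s_it+2t^2
\]
with $m_i$ independent of $t$. By Lemmas~\ref{lem:pyr} and~\ref{lem:moment},
\[
(n+1)(n+2)\,\mu(t)=\sum_{i\in J}(v_i+tv_i')(m_i+2s_it+2t^2).
\]
This cubic polynomial is even, and its quadratic coefficient is $2E(K_0)$. Hence $\mu(t)-\mu(0)=2E(K_0)t^2/((n+1)(n+2))$.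

Let $K_0$ and $\pm\tau e_1$ lie in $\{|y|\le R_0\}$ and let $\varepsilon\le1/(2R_0)$. Since $[\varepsilon x,\varepsilon K_0]=\varepsilon[x,K_0]$, we have $f_K(\varepsilon te_1)=\varepsilon^n\int_{U_t}D_\lambda(\varepsilon y)\,dy$ for $|t|\le\tau$. Taylor's formula gives $(1+\lambda r)^{-(n+1)/2}=1-\lambda\frac{n+1}2r+O(r^2)$ for $0\le r\le\frac14$. Therefore
\[
\varepsilon^{-n}f_K(\varepsilon te_1)=|U_t|-\lambda\,\frac{n+1}2\,\varepsilon^2\mu(t)+O(\varepsilon^4),
\]
and we subtract the value at $t=0$ from the values at $t=\pm\tau$.
\end{proof}

The two sums in \eqref{eq:E} describe two effects. Moving the apex parallel to a base shears the pyramid, and this contributes the positive sum $\sum v_i$. With several visible facets, volume is also exchanged between the pyramids: $\sum v_i'=0$, but the single rates need not vanish. The exchange term $\sum v_i's_i$ is negative when the pyramids that grow, as the apex moves in the direction $e_1$, stand on facets that lie behind, where $s_i<0$. For $\lambda>0$ we want $E>0$, and shear alone suffices. For $\lambda<0$ the exchange has to outweigh the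 shear.

\subsection*{Positive curvature: one visible facet}
In the plane take the triangle $K_0$ with vertices $(0,2)$ and $(\pm1,1)$. From $\tau e_1$ with $|\tau|<2$ one sees only the lower edge. The triangle over it has base $2$ and height $1$, so $v=1$, $v'=0$, $E=1$. The same picture exists in every dimension.

\begin{proposition}\label{prop:sphere}
Let $n\ge2$ and $\lambda>0$. There is a simplex in $\mathrm{Sp}^n(\lambda)$ with an illumination body that is not geodesically convex.
\end{proposition}

\begin{proof}
Let $\lambda=1$, $w=\frac1{n-1}(e_2+\dots+e_n)$, $d_\pm=e_2\pm e_1$ and $K_0=\operatorname{conv}\{2w,d_+,d_-,e_3,\dots,e_n\}$. The last $n$ points are linearly independent and lie in the hyperplane $\sum_{i\ge2}y_i=1$, on which $2w$ does not lie, so $K_0$ is an $n$-simplex. It is invariant under $y_1\mapsto-y_1$. In the identity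
\[
\tau e_1=(-1)\cdot2w+\Bigl(\frac1{n-1}+\frac\tau2\Bigr)d_++\Bigl(\frac1{n-1}-\frac\tau2\Bigr)d_-+\frac2{n-1}\sum_{j\ge3}e_j
\]
the coefficients add up to $-1+\frac2{n-1}+\frac{2(n-2)}{n-1}=1$, so they are the barycentric coordinates of $\tau e_1$. For $|\tau|<\frac2{n-1}$ only the first is negative. By Lemma~\ref{lem:pyr} one facet is visible, with $v=|K_0|$ and $v'=0$. So $E(K_0)=|K_0|>0$, and Proposition~\ref{prop:small} and Lemma~\ref{lem:mid} apply. The three points $0,\pm\varepsilon\tau e_1$ lie in the same open hemisphere as $K$, so only hulls inside the model occur.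
\end{proof}

\subsection*{The plane: exchange cannot win}
Let $n=2$. The edges visible from $0$ form a chain with vertices $q_i=(\xi_i,\eta_i)$, $0\le i\le k$, numbered so that $\det(q_i,q_{i-1})>0$. The triangle over the edge $q_{i-1}q_i$ has area $\frac12\det(q_i-\tau e_1,q_{i-1}-\tau e_1)$, so
\[
v_i=\tfrac12(\xi_i\eta_{i-1}-\xi_{i-1}\eta_i),\qquad v_i'=\tfrac12(\eta_i-\eta_{i-1}),\qquad s_i=\xi_i+\xi_{i-1},
\]
and multiplying out gives $v_i+v_i's_i=\frac12(\xi_i\eta_i-\xi_{i-1}\eta_{i-1})$. Both sums telescope. The condition $\sum v_i'=0$ means $\eta_k=\eta_0$, and then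
\[
E=\tfrac12(\xi_k\eta_k-\xi_0\eta_0)=\tfrac12\det(q_k,q_0)>0,
\]
because $K_0$ is seen from $0$ under an angle less than $\pi$. So Proposition~\ref{prop:small} yields no counterexample in $\mathbb H^2$, in agreement with the known result. Note that only the two extreme visible vertices enter. In higher dimension they are replaced by the whole horizon of the body (Section~\ref{sec:horizon}), which has room to twist.

\section{The twisted simplex}\label{sec:twist}

\subsection*{Dimension three}
Let $K_0$ be the tetrahedron with vertices
\[
a_\pm=(\pm1,\pm1,3),\qquad b_\pm=(\pm2,\pm1,1),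
\]
see Figure~\ref{fig:tetra}. It is invariant under the half-turn $(y_1,y_2,y_3)\mapsto(-y_1,-y_2,y_3)$, and $|K_0|=\frac16|\det(a_+-a_-,\,b_+-b_-,\,a_--b_-)|=\frac43$. Seen from $0$, it hangs like a keel along the edge $b_-b_+$, with the faces $F_\pm=a_\pm b_+b_-$ on either side. The vertex $a_+$ lies ahead in the direction $e_1$, yet $a_+$ and $e_1$ lie on opposite sides of the vertical plane $2y_2=y_1$ through the keel. Moving the apex toward $e_1$ therefore turns $F_+$ away and $F_-$ toward the observer. In coordinates,
\[
\tau e_1=\bigl(-\tfrac14-\tfrac\tau2\bigr)a_++\bigl(-\tfrac14+\tfrac\tau2\bigr)a_-+\bigl(\tfrac34+\tfrac\tau2\bigr)b_++\bigl(\tfrac34-\tfrac\tau2\bigr)b_- .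
\]
For $|\tau|<\frac12$ the visible facets are $F_+$ (opposite $a_-$) and $F_-$ (opposite $a_+$), and the pyramids $T_\pm$ over them have volumes $\frac43(\frac14\mp\frac\tau2)=\frac13\mp\frac23\tau$. The vertex sum of $T_\pm$ is $(\tau\pm1,\pm1,5)$, so $M(T_\pm)=\tau^2+11+6+6+(\tau\pm1)^2+26=50\pm2\tau+2\tau^2$. By Lemma~\ref{lem:moment},
\[
20\mu(\tau)=\bigl(\tfrac13-\tfrac23\tau\bigr)(50+2\tau+2\tau^2)+\bigl(\tfrac13+\tfrac23\tau\bigr)(50-2\tau+2\tau^2)=\tfrac43(25-\tau^2).
\]
The volume of the illuminated region stays $\frac23$ while its second moment decreases. The hyperbolic density increases with $|y|$, so for a small copy of $K_0$ the hyperbolic volume decreases on both sides of $\tau=0$. Here the shear is $\frac23$, the exchange is $-\frac43$, and $E=-\frac23$.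

The height of the upper edge matters. If $a_\pm=(\pm1,\pm1,H)$ with $H>1$, the coordinates of $0$ at $a_\pm$ become $-\frac1{2(H-1)}$ and the terms in $\tau$ do not change, so $E=|K_0|\bigl(\frac1{H-1}-1\bigr)$, which is negative only for $H>2$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.6]
\fill[gray!25] (-1,-1)--(2,1)--(-2,-1)--cycle;
\draw (2,1)--(1,1)--(-2,-1)--(-1,-1)--cycle;
\draw[very thick] (-2,-1)--(2,1);
\draw[dashed] (-1,-1)--(1,1);
\draw[->,thick] (0,0)--(0.4,0);
\fill (0,0) circle (0.03);
\node at (0.8,-0.08) {$\tau e_1$};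
\node[above] at (1,1) {$a_+$};
\node[below] at (-1,-1) {$a_-$};
\node[right] at (2,1) {$b_+$};
\node[left] at (-2,-1) {$b_-$};
\end{tikzpicture}
\caption{Orthogonal projection to the plane $y_3=0$ of the tetrahedron with vertices $a_\pm=(\pm1,\pm1,3)$ and $b_\pm=(\pm2,\pm1,1)$. From the origin one sees the two faces that meet along the thick edge $b_-b_+$. When the apex moves from $0$ to $\tau e_1$ with $\tau>0$, the pyramid over the shaded face $a_-b_+b_-$ gains volume, although the centroid of this face has first coordinate $-\frac13$.}
\label{fig:tetra}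
\end{figure}

\subsection*{All dimensions $n\ge3$}
We keep the twist in the coordinates $y_1,y_2$ and add vertices fixed by the symmetry, placed so that still exactly two facets are visible.

\begin{proof}[Proof of Theorem~\ref{thm:small}]
Let $\lambda=-1$, $g=\frac1{n-2}(e_3+\dots+e_n)$, and let $K_0$ be the convex hull of the $n+1$ points
\[
a_\pm=3g\pm(e_1+e_2),\qquad b_\pm=e_3\pm(2e_1+e_2),\qquad c_j=e_j\quad(4\le j\le n).
\]
It is invariant under $\sigma=\operatorname{diag}(-1,-1,1,\dots,1)$.

\emph{The points are affinely independent.} Suppose $\alpha_+a_++\alpha_-a_-+\beta_+b_++\beta_-b_-+\sum\gamma_jc_j=0$ with coefficients of sum $0$. The first two coordinates give $(\alpha_+-\alpha_-)(1,1)+(\beta_+-\beta_-)(2,1)=0$, so $\alpha_\pm=\alpha$ and $\beta_\pm=\beta$. Adding the coordinates $3,\dots,n$ gives $6\alpha+2\beta+\sum\gamma_j=0$, and $2\alpha+2\beta+\sum\gamma_j=0$ by assumption. So $\alpha=0$, and then $2\beta e_3+\sum\gamma_je_j=0$ forces the remaining coefficients to vanish.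

\emph{The sign of $E$.} With $\kappa=\frac3{2(n-2)}$,
\[
\tau e_1=\bigl(-\tfrac14-\tfrac\tau2\bigr)a_++\bigl(-\tfrac14+\tfrac\tau2\bigr)a_-+\tfrac{\kappa+\tau}2\,b_++\tfrac{\kappa-\tau}2\,b_-+\kappa\sum_{j\ge4}c_j .
\]
Indeed, the coefficients add up to $-\frac12+(n-2)\kappa=1$, the part in the span of $e_1,e_2$ is $-\tau(e_1+e_2)+\tau(2e_1+e_2)=\tau e_1$, and the remaining part is $-\frac32g+\kappa(e_3+\dots+e_n)=0$. For $|\tau|<\tau_0=\min\{\frac12,\kappa\}$ exactly the coordinates at $a_\pm$ are negative. The visible facets are $F_\pm=\operatorname{conv}(a_\pm,b_+,b_-,c_4,\dots,c_n)$, with $v_\pm=\frac14|K_0|$, $v'_\pm=\mp\frac12|K_0|$ and $s_\pm=\pm1$. Thus $E(K_0)=\frac12|K_0|-|K_0|=-\frac12|K_0|<0$.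

Fix $\tau\in(0,\tau_0)$ and put $K=\varepsilon K_0$, $x_\pm=\pm\varepsilon\tau e_1$. By Proposition~\ref{prop:small}, $f_K(x_\pm)<f_K(0)$ for small $\varepsilon$. Take $\delta$ strictly between these values. Lemma~\ref{lem:mid} shows that $\mathcal I^{-1}_\delta(K)$ contains $x_\pm$ but not their midpoint, and that this persists for nearby levels and bodies. Bodies with smooth boundary containing no segment are dense among Euclidean convex bodies, and both properties mean the same in the Klein model.

\emph{Compactness.} Let $K_0\subset\{|y|\le R_0\}$ and $\varepsilon R_0\le\frac14$. Then $[0,K]\subset\{|y|\le\varepsilon R_0\}$, where $D_{-1}$ is bounded by a constant, so $\operatorname{vol}[0,K]\le c\,\varepsilon^n$. Let $K_0$ contain the Euclidean ball of radius $r_0$ about $p$. If $\frac12\le|x|<1$, then $[x,K]$ contains the cone with apex $x$ over the $(n-1)$-disc of radius $\varepsilon r_0$ about $\varepsilon p$ orthogonal to $x-\varepsilon p$. Its height is at least $\frac12-\frac14$, and $D_{-1}\ge1$, so $\operatorname{vol}[x,K]\ge c'\varepsilon^{n-1}$ with $c'>0$ independent of $x$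 and $\varepsilon$. For $\varepsilon<c'/c$ this gives $f_K(x)>f_K(0)>\delta$. Hence $\mathcal I^{-1}_\delta(K)$ lies in $\{|x|<\frac12\}$. It is closed because $f_K$ is continuous, so it is compact.

Finally, for small $\varepsilon$ the simplex $K$ lies in the hyperbolic ball about $0$ of any given radius, and an isometry of $\mathbb H^n$ moves $0$ to any given center.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
For $\lambda=0$ convexity follows from \eqref{eq:euclid}. For $n=2$ and $\lambda<0$ it is the known result for $\mathbb H^2$ stated in the introduction, which we do not reprove. For $n\ge3$ and $\lambda<0$ convexity fails by Theorem~\ref{thm:small}, and for $\lambda>0$ by Proposition~\ref{prop:sphere}.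
\end{proof}

\section{Second variation and the horizon}\label{sec:horizon}

From now on $\lambda=-1$, $n\ge3$ and $D=D_{-1}$. We need the second derivative of $\tau\mapsto f_P(\tau e_1)$ for bodies that are not small. As in the plane, the contributions of adjacent visible facets cancel, and what remains is an integral over the horizon, the set where the rays from $0$ touch $P$.

For $z\in\mathbb R^{n-1}$ write $\hat z=(z,1)\in\mathbb R^n$, so $|\hat z|=\sqrt{1+|z|^2}$. For an $n$-polytope $P\subset\mathbb B\cap\{y_n>0\}$ let $C_P=\operatorname{pos}P=\{ty:t\ge0,\ y\in P\}$ be the cone under which it is seen from $0$ and $\Omega_P=\{z:\hat z\in C_P\}$ the section of this cone, an $(n-1)$-polytope. The facets $G$ of $C_P$ are the cones over the facets $G'$ of $\Omega_P$. Put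
\[
\Lambda(\rho)=(n+1)\int_0^1(1-s)^2s^{n-1}(1-s^2\rho^2)^{-(n+3)/2}\,ds,\qquad0\le\rho<1 .
\]

\begin{proposition}\label{prop:second}
Assume that $R_G=G\cap P$ has dimension $n-2$ for every facet $G$ of $C_P$. Then for every $z\in\partial\Omega_P$ the ray through $\hat z$ meets $P$ in a single point $h_P(z)\hat z$, the function $\tau\mapsto f_P(\tau e_1)$ is $C^2$ near $0$, and
\begin{equation}\label{eq:second}
\frac{d^2}{d\tau^2}\Big|_{\tau=0}f_P(\tau e_1)=\int_{\partial\Omega_P}\nu_1(z)\,z_1\;h_P(z)^n\,\Lambda\bigl(h_P(z)|\hat z|\bigr)\,dS(z),
\end{equation}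
where $\nu=(\nu_1,\dots,\nu_{n-1})$ is the outer unit normal of $\Omega_P$ and $dS$ is surface measure.
\end{proposition}

\begin{proof}
We write $h=h_P$. A \emph{ridge} of $P$ is a face of dimension $n-2$; each ridge lies in exactly two facets and is their intersection.

\emph{Step 1: consequences of the hypothesis.} Every point of $G$ is a nonnegative multiple of a point of $P\cap G$, so $\operatorname{pos}R_G=G$. As $\dim G=n-1$ and $\dim R_G=n-2$, the affine hull of $R_G$ is a hyperplane $\{a_G=1\}$ of the linear span of $G$, with $a_G$ linear. So for $z\in G'$ the ray through $\hat z$ meets $P$ only at $h(z)\hat z$ with $h(z)=1/a_G(\hat z)$, a smooth function on $G'$, and $q(z)=h(z)\hat z$ is a diffeomorphism from $G'$ onto $R_G$. Moreover, no facet hyperplane of $P$ contains $0$: such a hyperplane would support $C_P$ in a facet $G$, and $R_G$ would have dimension $n-1$. Hence the same facets are visible from $\tau e_1$ for all small $|\tau|$, and by Lemma~\ref{lem:pyr}, $f_P(\tau e_1)=\sum_F\int_{T_F(\tau)}D\,dy$, where $T_F(\tau)=\operatorname{conv}(\tau e_1,F)$ and $F$ runs over these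 facets. Without the hypothesis the set of visible facets could change at $\tau=0$.

\emph{Step 2: the horizon.} We claim that the ridges $R=F\cap F'$ with $F$ visible and $F'$ not visible are exactly the sets $R_G$. Let $\ell_F(0)<0<\ell_{F'}(0)$. Then $m=\ell_{F'}(0)\,\ell_F-\ell_F(0)\,\ell_{F'}$ is a positive combination with $m(0)=0$. It is a linear function, nonnegative on $P$, and its zero set in $P$ is $R$. So $\{m=0\}$ supports $C_P$ in $\operatorname{pos}R$, which has dimension $n-1$ because $0\notin\operatorname{aff}F\supset\operatorname{aff}R$. Thus $G=\operatorname{pos}R$ is a facet of $C_P$ and $R_G=R$. Conversely, let $G$ be a facet of $C_P$, cut out by a linear function $m\ge0$ on $C_P$, and write the ridge $R_G$ as $F\cap F'$. The affine functions that vanish on $R_G$ form a two-dimensional space, so $m=\alpha\ell_F+\alpha'\ell_{F'}$. At a point of $F\setminus R_G$ we have $m>0$, $\ell_F=0$, $\ell_{F'}>0$, so $\alpha'>0$; a point of $F'\setminus R_G$ gives $\alpha>0$. Since $m(0)=0$ and $\ell_F(0),\ell_{F'}(0)\ne0$, these two numbers have opposite signs.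

\emph{Step 3: the first derivative as a flux.} Recall the transport formula: if $\Phi_\tau$ is a smooth family of diffeomorphisms, $T$ is a polytope and $X_\tau(\Phi_\tau(y))=\partial_\tau\Phi_\tau(y)$, then
\[
\frac d{d\tau}\int_{\Phi_\tau(T)}D\,dy=\int_{\Phi_\tau(T)}\operatorname{div}(DX_\tau)\,dy=\int_{\partial\Phi_\tau(T)}D\;X_\tau\cdot\mathbf n\,dA,
\]
where $\mathbf n$ is the outer unit normal. For a visible facet $F$ take the affine map $\Phi_\tau(y)=y+\tau\,\frac{\ell_F(y)}{\ell_F(0)}\,e_1$. It fixes $F$ pointwise and sends $sp$ to $(1-s)\tau e_1+sp$ for $p\in F$, so it maps $T_F(0)$ onto $T_F(\tau)$, with velocity $X_\tau=(1-s)e_1$ at the point $(1-s)\tau e_1+sp$. The boundary of $T_F(\tau)$ consists of $F$, where $X_\tau=0$, and of the lateral faces $\operatorname{conv}(\tau e_1,R)$ over the ridges $R\subset F$, on which $X_\tau$ does not depend on $F$. If $R=F\cap F'$ with both facets visible, the two pyramids share this lateral face. They lie on opposite sides of it, for otherwise both would contain a half-ball about a relative interior point of the face, contrary to Lemma~\ref{lem:pyr}.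 So the two fluxes cancel. By Step 2 there remain the faces $L_G(\tau)=\operatorname{conv}(\tau e_1,R_G)$, each counted once.

\emph{Step 4: the flux through $L_G(\tau)$.} Parametrize $L_G(\tau)$ by $y=(1-s)\tau e_1+s\,q(z)$ with $(s,z)\in(0,1)\times G'$. Let $t_1,\dots,t_{n-2}$ be an orthonormal basis of the direction space of $G'$ and let $\partial_j$ be the derivative along $t_j$. Then $e_1\cdot\mathbf n\,dA=\epsilon\det(e_1,\partial_sy,\partial_1y,\dots,\partial_{n-2}y)\,ds\,dS(z)$, where the sign $\epsilon$ is that of the determinant with $\mathbf n$ in place of $e_1$. That determinant is continuous in $(\tau,s,z)$ and never zero, so $\epsilon$ is constant. Now $\partial_sy=q-\tau e_1$ and $\partial_jy=s\,(\partial_jh)\,\hat z+s\,h\,(t_j,0)$. Column operations remove $\tau e_1$ and then the multiples of $\hat z$, which leaves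
\[
s^{n-2}h^{n-1}\det\bigl(e_1,\hat z,(t_1,0),\dots,(t_{n-2},0)\bigr).
\]
Expanding along the last row gives, up to a fixed sign, the determinant of $e_1,t_1,\dots,t_{n-2}$ in $\mathbb R^{n-1}$, which is $\pm\nu_1$. So $e_1\cdot\mathbf n\,dA=\epsilon'\nu_1s^{n-2}h^{n-1}ds\,dS$ with a sign $\epsilon'$ independent of $\tau$. At $\tau=0$ the pyramid lies in $C_P$ and $L_G(0)\subset G$, so $\mathbf n$ is the outer normal of $C_P$, a positive multiple of $(\nu,-\nu\cdot z)$. Hence $e_1\cdot\mathbf n$ has the sign of $\nu_1$, and we may take $\epsilon'=1$. Summing over $G$, for small $|\tau|$,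
\[
\frac d{d\tau}f_P(\tau e_1)=\int_{\partial\Omega_P}\nu_1h^{n-1}\int_0^1(1-s)s^{n-2}D\bigl((1-s)\tau e_1+sh\hat z\bigr)\,ds\,dS(z).
\]

\emph{Step 5: the second derivative.} The arguments of $D$ stay in a compact subset of $\mathbb B$, so the right side is smooth in $\tau$ and may be differentiated under the integral. This produces a second factor $1-s$ and $\partial_1D(y)=(n+1)y_1(1-|y|^2)^{-(n+3)/2}$. At $\tau=0$ we have $y_1=shz_1$ and $|y|=sh|\hat z|$, which gives \eqref{eq:second}.
\end{proof}

\begin{example}
For the tetrahedron $K_0$ of Section~\ref{sec:twist}, $\Omega$ is the parallelogram with vertices $(2,1)$, $(\frac13,\frac13)$, $(-2,-1)$, $(-\frac13,-\frac13)$ in counterclockwise order, and $\nu_1dS=dz_2$ along the boundary. With $q=h\hat z$ we have $z_1h^3dz_2=q_1(q_3\,dq_2-q_2\,dq_3)$. On the edge $q=(2-r,1,1+2r)$, $0\le r\le1$, from $b_+$ to $a_+$ this integrates to $\int_0^1-2(2-r)\,dr=-3$, and on the edge $q=(1-3r,1-2r,3-2r)$ from $a_+$ to $b_-$ to $\int_0^1-4(1-3r)\,dr=2$. By symmetry the total is $-2$. Since $\Lambda(0)=\frac2{n(n+2)}=\frac2{15}$, formula \eqref{eq:second}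 for $\varepsilon K_0$ has leading term $-\frac4{15}\varepsilon^3$. This agrees with the value $\frac{2E}{n+2}\varepsilon^3$, $E=-\frac23$, read off from Proposition~\ref{prop:small}.
\end{example}

Formula \eqref{eq:second} tells us what to build. It integrates $\nu_1z_1$ against the positive weight $h^n\Lambda(h|\hat z|)$. For a constant weight the integral is a positive multiple of $\int_{\partial\Omega}\nu_1z_1\,dS=|\Omega|$, by the divergence theorem. If $\Omega$ is a ball about $0$, or an interval symmetric about $0$ as it would be for $n=2$, then $\nu_1z_1\ge0$ everywhere and no weight helps. So we need a symmetric $\Omega$ with a region where $\nu_1z_1<0$, and a horizon that puts most weight there. The weight can be prescribed freely because of the following fact, which uses $n\ge3$.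

\begin{lemma}\label{lem:Theta}
The function $\Theta(\rho)=\rho^n\Lambda(\rho)$ is an increasing homeomorphism from $[0,1)$ onto $[0,\infty)$.
\end{lemma}

\begin{proof}
The function $\Lambda$ is positive, continuous and increasing, so $\Theta$ is continuous and strictly increasing with $\Theta(0)=0$. By monotone convergence and $1-s^2\le2(1-s)$, the limit of $\Lambda(\rho)$ as $\rho\to1$ is at least $c\int_{1/2}^1(1-s)^{(1-n)/2}ds$ with $c>0$, and this is infinite because $\frac{1-n}2\le-1$.
\end{proof}

\section{Counterexamples at every level}\label{sec:all}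

\subsection*{Lowering the level}
If $f_P$ has a strict maximum at $0$ along a line, the midpoint test gives non-convexity only for $\delta$ just below $f_P(0)$. To reach a smaller $\delta$ we fill in part of the illuminated region that is common to the three points; this lowers the three values of $f$ by the same amount. So it will be enough to find examples with $f_P(0)$ arbitrarily large.

\begin{lemma}\label{lem:lower}
Let $P\subset\mathbb B$ be a convex body with $0\notin P$ such that $f_P(\pm\tau e_1)<f_P(0)$ for all small $\tau>0$. Then for every $\delta\in(0,f_P(0))$ there is a point $y\in\mathbb B$ such that $\mathcal I^{-1}_\delta([y,P])$ is not convex.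
\end{lemma}

\begin{proof}
Fix $p\in\operatorname{int}P$ and let $g(s)=f_P(sp)$ for $0\le s\le1$. This function is continuous and nonincreasing, with $g(0)=f_P(0)$ and $g(1)=0$. Let $s_0\in(0,1)$ be the largest $s$ with $g(s)=f_P(0)-\delta$, so that $g(s)<g(s_0)$ for $s>s_0$. The segment $A=\{sp:s_0\le s\le1\}$ lies in the interior of $[0,P]$, and $[\pm\tau e_1,P]\to[0,P]$ as $\tau\to0$. By (H1) and the hypothesis, which we need for arbitrarily small $\tau$ at this point, there is $\tau>0$ with $A\subset[\pm\tau e_1,P]$ and $\Delta=f_P(0)-\max f_P(\pm\tau e_1)>0$. Choose $s\in(s_0,1)$ with $0<g(s_0)-g(s)<\Delta$ and let $P'=[sp,P]$. For $x\in\{0,\pm\tau e_1\}$ we have $P\subset P'\subset[x,P]$, hence $[x,P']=[x,P]$ and $f_{P'}(x)=f_P(x)-g(s)$. Since $f_P(0)=\delta+g(s_0)$,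
\[
f_{P'}(0)=\delta+g(s_0)-g(s)>\delta,\qquad f_{P'}(\pm\tau e_1)\le\delta+g(s_0)-g(s)-\Delta<\delta .
\]
So $\mathcal I^{-1}_\delta(P')$ contains $\pm\tau e_1$ and not $0$.
\end{proof}

\subsection*{A family of horizons}
We take for $\Omega$ a tilted ellipsoid. Let
\[
Q(z)=z_1^2-z_1z_2+z_2^2+\sum_{3\le j\le n-1}z_j^2,\qquad\Omega=\{Q<1\}\subset\mathbb R^{n-1}.
\]
The eigenvalues of $Q$ lie in $\{\frac12,1,\frac32\}$, so $Q(z)\ge\frac12|z|^2$ and $|z|^2\le2$ on $\partial\Omega$. On $\partial\Omega$ the normal is $\nu=\nabla Q/|\nabla Q|$, so $\nu_1z_1$ has the sign of $z_1(2z_1-z_2)$. The open set $\{z_1(2z_1-z_2)<0\}\subset\mathbb R^{n-1}$ is invariant under $z\mapsto-z$. With $t=1/\sqrt7$ it contains $z^*=(t,3t,0,\dots,0)\in\partial\Omega$ and does not contain $z^{**}=(3t,t,0,\dots,0)\in\partial\Omega$. Choose a smooth even function $\chi\ge0$ on $\mathbb R^{n-1}$, supported in this set, with $\chi(z^*)>0$. Then $\int_{\partial\Omega}\nu_1z_1\chi\,dS<0$, so for $\psi=\gamma+\chi$ with a small constant $\gamma>0$,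
\[
I=\int_{\partial\Omega}\nu_1z_1\psi\,dS=\gamma|\Omega|+\int_{\partial\Omega}\nu_1z_1\chi\,dS<0 .
\]
For $b>0$ and $z\in\partial\Omega$ define
\[
\rho_b(z)=\Theta^{-1}\bigl(b\,\psi(z)\,|\hat z|^n\bigr)\in(0,1),\qquad h_b(z)=\rho_b(z)/|\hat z| .
\]
These functions are continuous and even, and $h_b^n\Lambda(h_b|\hat z|)=b\psi$. Thus the weight in \eqref{eq:second} is $b\psi$: the factor $b$ does not affect the sign of the integral, while $\rho_b$, the Euclidean distance of the horizon from $0$, tends to $1$ as $b\to\infty$. Let $\Gamma_b=\{h_b(z)\hat z:z\in\partial\Omega\}$ and $K_b=\operatorname{conv}\Gamma_b$, a compact subset of $\mathbb B\cap\{y_n>0\}$.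

The set $K_b$ has interior points. Otherwise $\Gamma_b$ lies in a hyperplane $\{a\cdot y'+a_ny_n=d\}$, where $y=(y',y_n)$. Subtracting the equations for $z$ and $-z$ gives $a\cdot z=0$ on $\partial\Omega$, so $a=0$ and $h_b$ is constant. But $|z^*|=|z^{**}|$ and $\psi(z^{**})=\gamma<\psi(z^*)$, so $h_b(z^{**})<h_b(z^*)$.

\subsection*{Inscribed polytopes}
Proposition~\ref{prop:second} applies to polytopes whose horizon consists of ridges, so we inscribe such polytopes in $K_b$. This requires points of $\partial\Omega$ in general position, up to the symmetry.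

Choose a dense sequence $z^{(1)},z^{(2)},\dots$ in $\partial\Omega$ such that any $n$ or fewer of the points $\pm z^{(i)}$ with distinct indices are affinely independent. This can be done inductively: $z^{(k)}$ has to avoid the finitely many affine hulls of at most $n-1$ points $\pm z^{(i)}$ with distinct indices $i<k$. Each hull lies in a hyperplane of $\mathbb R^{n-1}$, which meets the ellipsoid $\partial\Omega$ in a nowhere dense set, so $z^{(k)}$ can be taken within $1/k$ of the $k$th term of a fixed dense sequence. Let
\[
Z_k=\{\pm z^{(1)},\dots,\pm z^{(k)}\},\qquad\Omega_k=\operatorname{conv}Z_k,\qquad P_{b,k}=\operatorname{conv}\{h_b(v)\hat v:v\in Z_k\}\subset K_b .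
\]
Then $\Omega_k\to\overline\Omega$ and $P_{b,k}\to K_b$ as $k\to\infty$.

\begin{lemma}\label{lem:approx}
Fix $b>0$. For all large $k$, $P_{b,k}$ is an $n$-polytope and $f_{P_{b,k}}(\pm\tau e_1)<f_{P_{b,k}}(0)$ for all small $\tau>0$.
\end{lemma}

\begin{proof}
Write $P_k=P_{b,k}$. By (H1), $P_k$ has interior points and $0\in\operatorname{int}\Omega_k$ for large $k$. The cone $C_{P_k}$ is generated by the $\hat v$, $v\in Z_k$, so $\Omega_{P_k}=\Omega_k$.

\emph{The hypothesis of Proposition~\ref{prop:second} holds.} A facet $G'$ of $\Omega_k$ contains no pair $\pm v$, since $0$ is an interior point. So the points of $Z_k$ in $G'$ have distinct indices. There are at most $n-1$ of them, because $n$ of them would be affinely independent and could not lie in a hyperplane of $\mathbb R^{n-1}$, and at least $n-1$, because $\dim G'=n-2$. Call them $v_1,\dots,v_{n-1}$. The vectors $\hat v_i$ are linearly independent, and $G\cap P_k$ is the convex hull of the points $h_b(v_i)\hat v_i$, a simplex of dimension $n-2$. No condition on $h_b$ is needed here.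

\emph{Facets are small.} After a linear change of coordinates $\Omega$ is the unit ball and every point of the sphere is within $\epsilon_k\to0$ of $Z_k$. A facet of $\Omega_k$ lies in a hyperplane $\{u\cdot z=c\}$ with $|u|=1$ and $c>0$, and the open cap $\{u\cdot z>c\}$ of the sphere contains no point of $Z_k$. So the rim of the cap is within $\epsilon_k$ of $u$, and the facet lies in the convex hull of the rim, of diameter at most $2\epsilon_k$. Hence the maximal diameter of a facet of $\Omega_k$ tends to $0$.

\emph{The limit of the second derivatives.} Let $\Psi(z,h)=z_1h^n\Lambda(h|\hat z|)$ and $\varphi(z)=bz_1\psi(z)$, so $\Psi(v,h_b(v))=\varphi(v)$ for $v\in\partial\Omega$. With $r_b=\max\rho_b<1$, the function $\Psi$ is uniformly continuous on the compact set of all $(z,h)$ with $z\in\overline\Omega$, $h\ge0$, $h|\hat z|\le r_b$. If $z$ lies in the facet with vertices $v_i$, then $h_{P_k}(z)\hat z$ is a convex combination of the points $h_b(v_i)\hat v_i$. So its norm is at most $r_b$, and its last coordinate $h_{P_k}(z)$ lies between $\min_ih_b(v_i)$ and $\max_ih_b(v_i)$. As $h_b$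 and $\varphi$ are uniformly continuous and the facets are small, both $\Psi(z,h_{P_k}(z))-\Psi(v_1,h_b(v_1))$ and $\varphi(v_1)-\varphi(z)$ tend to $0$ uniformly in $z\in\partial\Omega_k$. Surface area of convex bodies is monotone under inclusion, so the area of $\partial\Omega_k$ is at most that of $\partial\Omega$. By \eqref{eq:second} and the divergence theorem, applied twice,
\[
\frac{d^2}{d\tau^2}\Big|_0f_{P_k}(\tau e_1)=\int_{\partial\Omega_k}\nu_1\varphi\,dS+o(1)=\int_{\Omega_k}\partial_1\varphi\,dz+o(1)\ \longrightarrow\ \int_\Omega\partial_1\varphi\,dz=bI<0 .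
\]
Finally, $P_k$ is invariant under the isometry $(y',y_n)\mapsto(-y',y_n)$, so $f_{P_k}(\tau e_1)$ is even in $\tau$. An even $C^2$ function with negative second derivative at $0$ has a strict local maximum there.
\end{proof}

\subsection*{Infinite volume in the limit}
As $b\to\infty$ the horizon moves to the sphere at infinity, which makes $[0,K_b]$ large, but it may make $K_b$ large as well. We have to show that the difference of the two has unbounded volume. Let
\[
C=\{y:Q(y')\le y_n^2,\ y_n\ge0\},\qquad\Gamma_\infty=\partial C\cap\partial\mathbb B=\{\hat z/|\hat z|:z\in\partial\Omega\},\qquad K_\infty=\operatorname{conv}\Gamma_\infty .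
\]
Through each $u\in\Gamma_\infty$ passes the tangent hyperplane of $C$, which contains the ray from $0$ to $u$. We tilt it about $u$ by a definite angle so that it still has $K_\infty$ on one side. The wedge between the two hyperplanes then lies outside $K_\infty$, and the wedges for all $u$ together have infinite volume.

\begin{lemma}\label{lem:infinite}
There is an open set $W\subset\mathbb B$ of infinite hyperbolic volume with $W\subset[0,K_\infty]\setminus K_\infty$.
\end{lemma}

\begin{proof}
Let $Q(\cdot,\cdot)$ be the symmetric bilinear form with $Q(z,z)=Q(z)$. For $u=(u',u_n)\in\Gamma_\infty$ put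
\[
\ell_u(y)=2\bigl(u_ny_n-Q(u',y')\bigr),\qquad L_u(y)=\ell_u(y)-\tfrac13(1-u\cdot y).
\]
Both vanish at $u$; $\ell_u$ is linear, and $L_u$ is affine with $L_u(0)=-\frac13$.

\emph{$L_u\ge0$ on $K_\infty$.} It suffices to take $y\in\Gamma_\infty$. Write $u=u_n\hat w$ and $y=y_n\hat z$ with $w,z\in\partial\Omega$. Then $u_n=1/|\hat w|\ge1/\sqrt3$ and $y_n=1/|\hat z|\ge1/\sqrt3$. The points $u,y$ are the nearest points of the closed unit ball to $\hat w,\hat z$, and the nearest point map of a closed convex set is $1$-Lipschitz, so $|y-u|\le|z-w|$. Using $Q(z)=Q(w)=1$,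
\[
\ell_u(y)=u_ny_n\bigl(2-2Q(w,z)\bigr)=u_ny_n\,Q(z-w)\ge\tfrac16|z-w|^2\ge\tfrac16|y-u|^2=\tfrac13(1-u\cdot y).
\]

\emph{The set $W$.} Let $W$ be the open set of all $y\in\mathbb B\cap\operatorname{int}C$ with $L_u(y)<0$ for some $u\in\Gamma_\infty$. Such a $y$ is not in $K_\infty$. Write $y=y_n\hat z$ with $z\in\Omega$. Since $z$ lies on a chord of $\partial\Omega$, $y$ is a positive combination of two points of $\Gamma_\infty$, so $\theta y\in K_\infty$ for some $\theta>0$. The affine function $r\mapsto L_u(ry)$ is negative at $r=0$ and $r=1$, hence on $[0,1]$, while $L_u(\theta y)\ge0$. So $\theta>1$ and $y\in[0,\theta y]\subset[0,K_\infty]$.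

\emph{Its volume.} Let $y=(1-\eta)u+te_n$ with $u\in\Gamma_\infty$, $0<\eta<\frac12$, $0<t<\eta/7$. Then $y\in\operatorname{int}C$ and $|y|\le1-\eta+t<1$. Moreover $\ell_u(y)=2tu_n\le2t$ and $u\cdot y=1-\eta+tu_n$, so
\[
L_u(y)\le2t-\tfrac13(\eta-t)=\tfrac13(7t-\eta)<0,\qquad1-|y|^2\le1-(1-\eta)^2\le2\eta .
\]
Thus $y\in W$ and $D(y)\ge(2\eta)^{-(n+1)/2}$. The boundary $\partial C$ is the graph of $\sqrt{Q(y')}$, and its point above $y'$ has norm $N(y')=\sqrt{|y'|^2+Q(y')}$. So the points $y$ above are exactly those with $\frac12<N(y')<1$ and $0<y_n-\sqrt{Q(y')}<\eta/7$, where $\eta=1-N(y')$. By homogeneity, $\{N\le r\}\subset\mathbb R^{n-1}$ has measure $\kappa_0r^{n-1}$ with $\kappa_0>0$. Fubini's theorem gives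
\[
\operatorname{vol}W\ge(n-1)\kappa_0\int_0^{1/2}(1-\eta)^{n-2}\,\frac\eta7\,(2\eta)^{-(n+1)/2}\,d\eta=\infty,
\]
because the integrand is at least $c\,\eta^{(1-n)/2}$ and $n\ge3$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:all}]
Let $\lambda=-1$ and $\delta>0$. By Lemma~\ref{lem:infinite} there is a compact set $W'\subset W$ with $\operatorname{vol}W'>\delta$. Since $W$ is open, $W'\subset\operatorname{int}[0,K_\infty]$, and $W'\cap K_\infty=\emptyset$. From $\Theta(\rho_b(z))\ge b\gamma$ and Lemma~\ref{lem:Theta} we get $\rho_b\to1$ uniformly as $b\to\infty$. The points of $\Gamma_b$ are $\rho_b(z)\hat z/|\hat z|$, so $\Gamma_b\to\Gamma_\infty$, and therefore $K_b\to K_\infty$ and $[0,K_b]\to[0,K_\infty]$ in the Euclidean Hausdorff metric. By (H1) and (H2) we can fix $b$ with $W'\subset\operatorname{int}[0,K_b]$ and $W'\cap K_b=\emptyset$. Now let $k\to\infty$. Since $[0,P_{b,k}]\to[0,K_b]$ and $P_{b,k}\subset K_b$, (H1) gives $W'\subset[0,P_{b,k}]\setminus P_{b,k}$ and hence $f_{P_{b,k}}(0)>\delta$ for large $k$. Fix $k$ so large that Lemma~\ref{lem:approx} applies as well. Lemma~\ref{lem:lower}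 yields a point $y$ such that the polytope $K=[y,P_{b,k}]$ has a non-convex illumination body $\mathcal I^{-1}_\delta(K)$.
\end{proof}

\begin{thebibliography}{1}
\bibitem{ABW} Rotem Assouline, Florian Besau, Elisabeth M. Werner, \emph{Illumination Bodies in Projective Geometries}, arXiv:2605.25122 (2026).
\end{thebibliography}
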